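\title{Discrete fixed point sets of automorphisms of bounded domains}

\begin{abstract}
Let $f$ be an automorphism of a bounded domain $D\subset\mathbb{C}^n$ whose fixed points are isolated. Must there be finitely many of them, and is their number bounded by a constant that depends only on $D$? In the plane both answers are yes. We show that both answers are no for every $n\ge 2$: there is a bounded pseudoconvex domain with an involution whose fixed point set is discrete and infinite, and there is a bounded domain on which all discrete fixed point sets are finite while every positive integer occurs as a cardinality. On the positive side, we bound the number of fixed points by the total Betti number of $D$ under a hypothesis on the group generated by $f$ or on the boundary, we show that these bounds are sharp, and we show that finiteness implies a uniform bound when the automorphism group has finitely many components.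
\end{abstract}

\section{Introduction}

Let $D\subset\mathbb{C}^n$ be a bounded domain and let $\operatorname{Aut}(D)$ be the group of biholomorphic maps of $D$ onto itself. For a holomorphic self-map $f$ of $D$ put
\[
\operatorname{Fix}(f)=\{z\in D: f(z)=z\}.
\]
This set is closed in $D$, so it is discrete exactly when it has no accumulation point in $D$. We answer two questions from \cite{TJ}, asked for an arbitrary bounded domain $D$.

\begin{itemize}
\item[(Q1)] If $f\in\operatorname{Aut}(D)$ and $\operatorname{Fix}(f)$ is discrete, is $\operatorname{Fix}(f)$ finite?
\item[(Q2)] Is there a number $m=m(D)$ such that $\#\operatorname{Fix}(f)\le m$ whenever $f\in\operatorname{Aut}(D)$ has a discrete fixed point set?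
\end{itemize}

An automorphism of a bounded domain that fixes a point lies in a compact group of automorphisms and is linear in suitable coordinates near that point (Section~\ref{sec:compact}). An isolated fixed point is thus the center of a generalized rotation, and the questions ask how many centers one rotation can have. A rotation of the disk has one. The map $z\mapsto 1/z$ of the annulus $\{1/2<|z|<2\}$ has two, namely $\pm1$. The following known results suggest a positive answer in general.

\begin{itemize}
\item For $n=1$, every automorphism of a domain $D\subset\mathbb{C}$ other than the identity has at most two fixed points. The identity has a non-discrete fixed point set, so (Q1) and (Q2) hold for $n=1$ with $m=2$.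
\item (Vigu\'e) If $D$ is bounded and convex and $f$ is a holomorphic self-map of $D$ with a fixed point, then $\operatorname{Fix}(f)$ is a holomorphic retract of $D$, in particular a connected complex submanifold. So $m=1$ works for convex domains.
\item (Fridman--Ma--Vigu\'e) If $D$ is bounded and strictly pseudoconvex with real-analytic boundary, then (Q1) and (Q2) hold for $D$.
\item (Fridman--Ma--Vigu\'e) For every $N$ there is a bounded domain, depending on $N$, with an automorphism whose fixed point set is finite with at least $N$ elements. So $m$ must be allowed to depend on $D$.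
\end{itemize}

The bound $2$ in dimension one is a property of planar domains and not of Riemann surfaces. On the curve $w^2=z^3-1$ the involution $(z,w)\mapsto(z,-w)$ has three fixed points, and on $w^2=\sin z$ it has infinitely many. Such curves cannot be domains in $\mathbb{C}$, but the product of a piece of such a curve with a small disk can be a bounded domain in $\mathbb{C}^2$. This observation leads to a negative answer to both questions in every dimension $n\ge2$.

\begin{theorem}\label{thm:infinite}
For every $n\ge2$ there are a bounded pseudoconvex domain $D\subset\mathbb{C}^n$ and an involution $f\in\operatorname{Aut}(D)$ such that $\operatorname{Fix}(f)$ is discrete and infinite.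
\end{theorem}

For this domain (Q1) fails, and so does (Q2), since no finite $m$ works. One may still ask whether (Q2) can fail only through (Q1). It can fail on its own.

\begin{theorem}\label{thm:unbounded}
For every $n\ge2$ there is a bounded domain $D\subset\mathbb{C}^n$ such that every $f\in\operatorname{Aut}(D)$ with discrete fixed point set has finitely many fixed points, and the set of values $\#\operatorname{Fix}(f)$, over all $f\in\operatorname{Aut}(D)$ with nonempty discrete fixed point set, is exactly $\{1,2,3,\dots\}$.
\end{theorem}

The disk has total Betti number $1$ and the annulus has total Betti number $2$, which are the numbers of fixed points found above. The next theorem shows that this agreement is not an accident. A bounded domain $D$ is \emph{strictly pseudoconvex with $C^\infty$ (real-analytic) boundary} if near $\partial D$ it is given by $\rho<0$ for a $C^\infty$ (real-analytic) strictly plurisubharmonic function $\rho$ with $d\rho\ne0$ on $\partial D$. A smoothly bounded domain satisfies \emph{Condition R} if the Bergman projection, the orthogonal projection of $L^2(D)$ onto its holomorphic functions, maps $C^\infty(\overline D)$ into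 itself.

\begin{theorem}\label{thm:betti}
Let $D\subset\mathbb{C}^n$ be a bounded domain and let $f\in\operatorname{Aut}(D)$ have a discrete and nonempty fixed point set. Let $K$ be the closure of $\langle f\rangle$ in $\operatorname{Aut}(D)$, a compact abelian Lie group, and let $K^0$ be its identity component.
\begin{itemize}
\item[(a)] If $|K/K^0|$ is a power of a prime $p$ (possibly $1$), then $\#\operatorname{Fix}(f)\le\sum_i\dim H^i(D;\mathbb{F}_p)$.
\item[(b)] If $\partial D$ is $C^\infty$ and every automorphism of $D$ extends to a $C^\infty$ diffeomorphism of $\overline D$, then $\#\operatorname{Fix}(f)\le\sum_i\dim H^i(D;\mathbb{Q})<\infty$. The hypothesis holds for strictly pseudoconvex domains with $C^\infty$ boundary \cite{Fefferman} and for smoothly bounded pseudoconvex domains satisfying Condition R \cite{BL}.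
\item[(c)] Both bounds are sharp: for all $n\ge2$ and $N\ge1$ there is a bounded strictly pseudoconvex domain in $\mathbb{C}^n$ with real-analytic boundary and total Betti number $N$ over every field that has an involution with exactly $N$ fixed points.
\end{itemize}
\end{theorem}

The bound in (b) does not depend on $f$, so (Q1) and (Q2) hold for the domains in (b). Part (a) with $p=2$ shows that the domain of Theorem~\ref{thm:infinite} must have infinite-dimensional cohomology over $\mathbb{F}_2$: infinite topology cannot be avoided in a counterexample given by an involution. The last result locates the source of the phenomenon in Theorem~\ref{thm:unbounded}.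

\begin{theorem}\label{thm:components}
Let $D\subset\mathbb{C}^n$ be a bounded domain such that $\operatorname{Aut}(D)$ has finitely many connected components, say $c$. Then $\#\operatorname{Fix}(f)$ takes at most $c$ values as $f$ runs over the automorphisms with nonempty discrete fixed point set. In particular, for such $D$ a positive answer to \textup{(Q1)} implies a positive answer to \textup{(Q2)}.
\end{theorem}

By Theorem~\ref{thm:unbounded} the implication is false without the hypothesis on $\operatorname{Aut}(D)$.

Section~\ref{sec:thick} thickens curves to domains and proves Theorems~\ref{thm:betti}(c) and~\ref{thm:infinite}. Section~\ref{sec:unbounded} proves Theorem~\ref{thm:unbounded} by removing points from the example of Theorem~\ref{thm:infinite}. Section~\ref{sec:compact} proves Theorem~\ref{thm:betti}(a),(b), and Section~\ref{sec:components} proves Theorem~\ref{thm:components}.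

\medskip\noindent\textbf{Conventions.} We write $\Delta_r=\{t\in\mathbb{C}:|t|<r\}$, $\Delta=\Delta_1$, $\mathbb{H}$ for the upper half-plane and $\mathbb{N}=\{1,2,\dots\}$. A factor $\Delta^{0}$, $\mathbb{H}^0$ or $\mathbb{C}^0$ is a point. For a group $H$ of automorphisms, $\operatorname{Fix}(H)$ is the set of common fixed points. We use that an injective holomorphic map between complex manifolds of equal dimension is biholomorphic onto an open set.

\section{Thickening a branched double cover}\label{sec:thick}

\subsection{A transversal vector field}

Let $g$ be an entire function on $\mathbb{C}$ and let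
\[
X=\{(z,w)\in\mathbb{C}^2: w^2=g(z)\},\qquad \sigma(z,w)=(z,-w).
\]
The fixed points of $\sigma$ on $X$ are the points $(c,0)$ with $g(c)=0$. A neighborhood of $X$ in $\mathbb{C}^2$ with the ambient map $(z,w)\mapsto(z,-w)$ is of no use to us, because that map fixes the whole line $w=0$. We need to reverse the direction normal to $X$ as well. On a product this is possible: the involution $(x,t)\mapsto(\sigma x,-t)$ of $X\times\Delta_\varepsilon$ fixes only the points $(x,0)$ with $\sigma x=x$. So we want a neighborhood of $X$ that is biholomorphic to a product, and we obtain it by pushing $X$ along a holomorphic vector field transversal to it.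

\begin{example}\label{ex:cubic}
Let $g=z^3-1$, the first case that beats the planar bound. The curve $X$ is the zero set of $P=w^2-z^3+1$. For the field $V=(-z/3,-w/2)$ we get
\[
dP(V)=(-3z^2)(-z/3)+(2w)(-w/2)=z^3-w^2=1\quad\text{on }X .
\]
Hence $dP\neq0$ on $X$, so $X$ is smooth, and $V$ is nowhere tangent to $X$. The map
\[
\Phi\bigl((z,w),t\bigr)=(z,w)+tV(z,w)=\bigl((1-\tfrac t3)z,\,(1-\tfrac t2)w\bigr)
\]
therefore has invertible differential along $X\times\{0\}$. On a relatively compact piece of $X$ times a small disk it is injective (Lemma~\ref{lem:phi}), and if the piece is $\sigma$-invariant and contains the three points $(c,0)$ with $c^3=1$, the image is a bounded open set in $\mathbb{C}^2$ carrying an involution with three fixed points.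
\end{example}

For general $g$ the identity $dP(V)=1$ comes from a relation between $g$ and $g'$.

\begin{lemma}\label{lem:phi}
Let $g,u,v$ be entire functions on $\mathbb{C}$ with $ug+vg'=1$ and $g\not\equiv0$. Let $X=\{w^2=g(z)\}$ and
\[
\Phi:X\times\mathbb{C}\to\mathbb{C}^2,\qquad \Phi\bigl((z,w),t\bigr)=\bigl(z-t\,v(z),\; w+\tfrac12 t\,w\,u(z)\bigr).
\]
\begin{itemize}
\item[(a)] $X$ is a closed one-dimensional complex submanifold of $\mathbb{C}^2$, and $\Phi$ is locally biholomorphic at every point of $X\times\{0\}$.
\item[(b)] For every compact set $C\subset X$ there is $\varepsilon>0$ such that $\Phi$ is injective on $C\times\Delta_\varepsilon$.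
\item[(c)] If $U\subset\mathbb{C}$ is a domain that contains a zero of $g$, then $X_U=\{(z,w)\in X:z\in U\}$ is connected.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Let $P=w^2-g(z)$ and $V=(-v,\frac12wu)$. On $X$ we have $dP(V)=g'v+w^2u=g'v+gu=1$. So $dP\ne0$ on $X$, which makes $X$ a submanifold with $T_xX=\ker dP_x$, and $V(x)\notin T_xX$. Since $\Phi(x,t)=x+tV(x)$, the differential of $\Phi$ at $(x,0)$ is the inclusion on $T_xX$ and sends $\partial_t$ to $V(x)$. It is therefore invertible.

(b) Otherwise there are $(x_j,t_j)\ne(y_j,s_j)$ in $C\times\Delta_{1/j}$ with $\Phi(x_j,t_j)=\Phi(y_j,s_j)$. Pass to a subsequence with $x_j\to x$ and $y_j\to y$. Then $x=\Phi(x,0)=\Phi(y,0)=y$. For large $j$ both points lie in a neighborhood of $(x,0)$ on which $\Phi$ is injective by (a), a contradiction.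

(c) The map $z:X_U\to U$ is proper because $|w|^2=|g(z)|$, and it is open because it is holomorphic with finite fibers on a Riemann surface. A component of $X_U$ is open and closed, so its image is open and closed in $U$ and equals $U$. If $c\in U$ and $g(c)=0$, every component contains the only point $(c,0)$ over $c$. So there is one component.
\end{proof}

\subsection{Exactly $N$ fixed points}

We first treat $g=z^N-1$, where compactness is available. A product of a piece of $X$ with a disk has corners, so to obtain a strictly pseudoconvex domain we take instead a sublevel set of a strictly plurisubharmonic function that is invariant under the involution.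

\begin{proposition}\label{prop:N}
For all $n\ge2$ and $N\ge1$ there is a bounded strictly pseudoconvex domain $D\subset\mathbb{C}^n$ with real-analytic boundary that is homotopy equivalent to a wedge of $N-1$ circles and has an involution with exactly $N$ fixed points.
\end{proposition}

\begin{proof}
Take $g=z^N-1$, $u=-1$, $v=z/N$ in Lemma~\ref{lem:phi}; indeed $ug+vg'=-(z^N-1)+z^N=1$. Let $\rho_0=|z|^2+|w|^2$ on $X$. It is real-analytic, strictly plurisubharmonic and proper, and it is a function of $z$ alone: $\rho_0=|z|^2+|z^N-1|$.

\emph{The level $\rho_0=10$ is regular.} For $|z|\le1$ we have $\rho_0\le3$. For $z=re^{i\theta}$ with $r>1$,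
\[
\partial_r|z^N-1|^2=\partial_r\bigl(r^{2N}-2r^N\cos N\theta+1\bigr)=2Nr^{N-1}(r^N-\cos N\theta)>0 .
\]
So, as a function of $z$, $\rho_0$ satisfies $\partial_r\rho_0>0$ for $r>1$ and tends to $\infty$ along each ray. Hence $\Omega=\{z:|z|^2+|z^N-1|<10\}$ has the form $\{re^{i\theta}:r<R(\theta)\}$ with $R>1$ continuous, and $\overline\Omega$ is a closed topological disk. At a point of $X$ with $\rho_0=10$ we have $|z|>1$, so $w\ne0$ and $z$ is a local coordinate on $X$; thus $d\rho_0\neq0$ there.

\emph{Topology of $X_\Omega$.} The set $Z=\{\rho_0\le10\}\subset X$ is a compact surface with nonempty boundary and interior $X_\Omega$, which is connected by Lemma~\ref{lem:phi}(c). The map $z:Z\to\overline\Omega$ is a two-sheeted covering away from the $N$ roots of unity, each of which has one preimage. Triangulate $\overline\Omega$ with these roots among the vertices and lift the cells. Every cell has two lifts except the $N$ roots, so $\chi(Z)=2\chi(\overline\Omega)-N=2-N$. A compact connected surface with nonempty boundary is homotopy equivalent to a wedge of $1-\chi$ circles, and so is its interior. Hence $X_\Omega$ is homotopy equivalent to a wedge of $N-1$ circles.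

\emph{The domain.} By Lemma~\ref{lem:phi}(b) there is $\varepsilon_0>0$ such that $\Phi$ is injective on $\{\rho_0\le11\}\times\Delta_{\varepsilon_0}$. Then $\Phi\times\mathrm{id}$ maps $U=\{\rho_0<11\}\times\Delta_{\varepsilon_0}\times\mathbb{C}^{n-2}$ biholomorphically onto an open subset of $\mathbb{C}^n$. Choose $\varepsilon>0$ with $\varepsilon\sqrt{10}<\varepsilon_0$ and put
\[
\rho(x,t,\xi)=\rho_0(x)+|t|^2/\varepsilon^2+|\xi|^2-10,\qquad W=\{\rho<0\}\subset X\times\mathbb{C}\times\mathbb{C}^{n-2}.
\]
The set $\{\rho\le0\}$ is compact and lies in $U$. The function $\rho$ is real-analytic and strictly plurisubharmonic. A critical point of $\rho$ has $t=0$, $\xi=0$ and $d\rho_0=0$; on $\{\rho=0\}$ this would give a critical point of $\rho_0$ with $\rho_0=10$, and there is none. The maps $(x,t,\xi)\mapsto(x,\lambda t,\lambda\xi)$, $0\le\lambda\le1$, deform $W$ onto $X_\Omega\times\{0\}\times\{0\}$ inside $W$, so $W$ is connected and homotopy equivalent to $X_\Omega$. Therefore $D=(\Phi\times\mathrm{id})(W)$ is a bounded domain with the required topology, and $\rho\circ(\Phi\times\mathrm{id})^{-1}$ is a defining function of the required kind.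

The involution $(x,t,\xi)\mapsto(\sigma x,-t,-\xi)$ preserves $\rho$, hence $W$. Its fixed points are given by $w=0$, $z^N=1$, $t=0$, $\xi=0$. There are $N$ of them, and they lie in $W$ because $\rho=-9$ there.
\end{proof}

A wedge of $N-1$ circles has $b_0=1$, $b_1=N-1$ and no other cohomology, over every field. So the total Betti number of $D$ equals the number $N$ of fixed points. For the involution $f$ we have $K=\{1,f\}$, so Theorem~\ref{thm:betti}(a) applies with $p=2$, and (b) applies by \cite{Fefferman}. Both bounds are attained, which proves Theorem~\ref{thm:betti}(c).

\subsection{Infinitely many fixed points}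

Now $g$ must have infinitely many zeros, and the piece of $X$ that contains the fixed points is no longer relatively compact. Two things have to be recovered: one $\varepsilon$ that works along the whole piece, and a bounded image. The choice $g=\sin$ gives both. Periodicity reduces injectivity to a compact set, and all zeros lie in a strip, on which $\sin$ is bounded and which is biholomorphic to a disk.

Take $g=u=\sin$ and $v=\cos$, so that $ug+vg'=\sin^2+\cos^2=1$. Put
\[
\Sigma=\{z\in\mathbb{C}:|\operatorname{Im}z|<1\},\qquad R=X_\Sigma=\{(z,w):w^2=\sin z,\ |\operatorname{Im}z|<1\}.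
\]
By Lemma~\ref{lem:phi}, $R$ is a connected Riemann surface. It is invariant under $\sigma$, and $\operatorname{Fix}(\sigma)=\{(k\pi,0):k\in\mathbb{Z}\}$ is an infinite closed discrete subset of $R$.

\begin{proposition}\label{prop:R}
For some $\varepsilon>0$ the manifold $R\times\Delta_\varepsilon$ is biholomorphic to a bounded domain $D_2\subset\mathbb{C}^2$.
\end{proposition}

\begin{proof}
For $|\operatorname{Im}z|\le1$ both $|\sin z|$ and $|\cos z|$ are at most $\cosh1<2$. Let $C$ be the compact set of points of $X$ with $|\operatorname{Im}z|\le1$ and $-1\le\operatorname{Re}z\le2\pi+1$, and choose $\varepsilon<\frac14$ such that $\Phi$ is injective on $C\times\Delta_\varepsilon$.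

Suppose $\Phi(x,t)=\Phi(y,s)$ with $x,y\in R$ and $t,s\in\Delta_\varepsilon$. The translation $(z,w)\mapsto(z+2\pi,w)$ preserves $R$, and $\Phi((z+2\pi,w),t)=\Phi((z,w),t)+(2\pi,0)$. So we may translate $x$ and $y$ simultaneously and assume $0\le\operatorname{Re}z(x)\le2\pi$. Comparing first coordinates gives
\[
|z(x)-z(y)|=|t\cos z(x)-s\cos z(y)|\le 2(|t|+|s|)<1 .
\]
Hence $x,y\in C$, and $(x,t)=(y,s)$. So $\Phi$ is injective on $R\times\Delta_\varepsilon$.

On $R\times\Delta_\varepsilon$ the two coordinates of $\Phi$ satisfy
\[
|\operatorname{Im}(z-t\cos z)|<1+\tfrac12<2,\qquad |w|\,|1+\tfrac t2\sin z|\le\sqrt2\,(1+\tfrac14)<2 .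
\]
Let $\kappa$ map the strip $\{|\operatorname{Im}z|<2\}$ biholomorphically onto $\Delta$. Then $(\kappa\times\mathrm{id})\circ\Phi$ maps $R\times\Delta_\varepsilon$ biholomorphically onto a domain $D_2\subset\Delta\times\Delta_2$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:infinite}]
Let $D=D_2\times\Delta^{n-2}$, a bounded domain biholomorphic to $R\times\Delta_\varepsilon\times\Delta^{n-2}$. The latter is a closed complex submanifold of the convex domain $\Sigma\times\mathbb{C}\times\Delta_\varepsilon\times\Delta^{n-2}$. Convex domains are Stein, closed complex submanifolds of Stein manifolds are Stein, and a domain in $\mathbb{C}^n$ that is a Stein manifold is pseudoconvex. So $D$ is pseudoconvex. Let $f$ be the involution of $D$ that corresponds to $(x,t,\xi)\mapsto(\sigma x,-t,-\xi)$. Its fixed point set corresponds to $\operatorname{Fix}(\sigma)\times\{0\}\times\{0\}$, which is discrete and infinite.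
\end{proof}

\section{Finite fixed point sets of every size}\label{sec:unbounded}

\subsection{The plan}

Keep $R$ and $\sigma$, enumerate $\operatorname{Fix}(\sigma)=\{x_1,x_2,\dots\}$, and consider first $n=2$ and $M=R\times\mathbb{H}$. If $s$ is the half-turn of $\mathbb{H}$ about a point $a$, then $\sigma\times s$ fixes exactly the points $(x_j,a)$. Remove from $M$ the points $(x_j,a)$ with $j>k$: the map $\sigma\times s$ still acts on the complement, now with $k$ fixed points. To see every $k$ on one domain we use half-turns $s_1,s_2,\dots$ about points $a_1,a_2,\dots$ and remove $(x_j,a_k)$ for $j>k$. Three requirements arise.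

\begin{itemize}
\item The removed set must be invariant under every $s_k$. So over $x_j$ we remove whole orbits $\Gamma a_k$ of the group $\Gamma$ generated by the $s_k$, and $\Gamma$ must be discrete for the removed set to be closed and discrete.
\item Removing $\Gamma a_l$ must not remove $a_k$ for $k\neq l$, so the orbits $\Gamma a_k$ must be pairwise disjoint.
\item No automorphism may have infinitely many isolated fixed points. If a rotation $\beta$ preserved all removed sets and its center $b$ was never removed, then $\sigma\times\beta$ would fix every $(x_j,b)$. So every element of $\Gamma$ with a fixed point must be centered on some $\Gamma a_k$, and we remove one more invariant set $\Gamma Q$, asymmetric enough to force $\beta\in\Gamma$.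
\end{itemize}
Figure~\ref{fig:E} shows the resulting pattern.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.75]
\foreach \x in {1,...,5} {\node at (\x,-0.7) {$x_{\x}$}; \draw (\x,0) circle (0.11);}
\node[left] at (0.4,0) {$\Gamma Q$};
\foreach \y in {1,...,4} {\node[left] at (0.4,\y) {$\Gamma a_{\y}$};
  \foreach \x in {1,...,5} {\ifnum\x>\y\relax \draw (\x,\y) circle (0.11); \else \fill (\x,\y) circle (0.11); \fi}}
\node at (6,2) {$\cdots$};
\node at (3,4.8) {$\vdots$};
\end{tikzpicture}
\caption{The set removed from $R\times\mathbb{H}$. The column $x_j$ stands for the fiber $\{x_j\}\times\mathbb{H}$ and each row for a $\Gamma$-invariant discrete subset of $\mathbb{H}$. An open circle means that the subset is removed from the fiber; a filled circle means that it is kept. The orbit $\Gamma a_k$ is kept in exactly $k$ fibers, so $\sigma\times s_k$ has exactly $k$ fixed points.}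
\label{fig:E}
\end{figure}

We use the following standard facts. The group $\operatorname{Aut}(\mathbb{H})=\mathrm{PSL}(2,\mathbb{R})$ preserves the hyperbolic distance $d$. By the Schwarz lemma, a holomorphic self-map of $\mathbb{H}$ (or of any domain biholomorphic to it) is the identity if it has two fixed points, or one fixed point with derivative $1$. The group $\mathrm{PSL}(2,\mathbb{Z})$ acts properly discontinuously: for a compact $C\subset\mathbb{H}$ only finitely many elements $\gamma$ satisfy $\gamma C\cap C\ne\emptyset$. So for every subgroup the orbits are closed and discrete and the stabilizers are finite. Every automorphism of $\mathbb{H}^r$ has the form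
\begin{equation}\label{eq:polydisk}
(y_1,\dots,y_r)\mapsto\bigl(\alpha_1(y_{\mu(1)}),\dots,\alpha_r(y_{\mu(r)})\bigr),\qquad \alpha_i\in\operatorname{Aut}(\mathbb{H}),
\end{equation}
with $\mu$ a permutation of $\{1,\dots,r\}$. Finally, if $E$ is a closed complex submanifold of positive codimension in a connected complex manifold $M$, then $M\setminus E$ is connected and dense, and bounded holomorphic functions on $M\setminus E$ extend holomorphically to $M$ (Riemann's extension theorem).

\subsection{A group generated by infinitely many half-turns}

For $k\in\mathbb{N}$ let
\[
s_k(y)=3k-\frac1{y-3k}=\frac{3ky-(9k^2+1)}{y-3k},\qquad a_k=3k+i,\qquad P_k=\{y\in\mathbb{H}:|y-3k|\le1\}.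
\]
The matrix of $s_k$ has integer entries and determinant $-9k^2+(9k^2+1)=1$. The map $s_k$ is the conjugate of $y\mapsto-1/y$ by a translation, so $s_k^2=1$ and $a_k$ is its only fixed point in $\mathbb{H}$. Let $\Gamma\subset\mathrm{PSL}(2,\mathbb{Z})$ be generated by all $s_k$. The full group $\mathrm{PSL}(2,\mathbb{Z})$ would not do, because $y\mapsto y+3$ puts all $a_k$ in one orbit.

The half-disks $P_k$ are pairwise disjoint and $a_k\in P_k$. Since $|s_k(y)-3k|=1/|y-3k|$, the map $s_k$ sends $\mathbb{H}\setminus P_k$ into $P_k$. Call a word $s_{k_1}\cdots s_{k_m}$ \emph{reduced} if adjacent indices differ; cancelling squares writes every element of $\Gamma$ as a reduced word, possibly empty. For a reduced word with $m\ge1$,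
\begin{equation}\label{eq:pingpong}
y\notin P_{k_m}\quad\Longrightarrow\quad s_{k_1}\cdots s_{k_m}(y)\in P_{k_1}.
\end{equation}
Indeed $s_{k_m}(y)\in P_{k_m}$, which is disjoint from $P_{k_{m-1}}$, so $s_{k_{m-1}}s_{k_m}(y)\in P_{k_{m-1}}$, and so on down to $k_1$.

\begin{lemma}\label{lem:gamma}
\begin{itemize}
\item[(i)] Every nonempty reduced word moves the point $q_1=10i$. In particular it is not the identity, and $q_1$ has trivial stabilizer in $\Gamma$.
\item[(ii)] The orbits $\Gamma a_k$, $k\in\mathbb{N}$, are pairwise disjoint.
\item[(iii)] If $\beta\in\Gamma\setminus\{1\}$ fixes $b\in\mathbb{H}$, then $b\in\Gamma a_k$ for some $k$.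
\end{itemize}
\end{lemma}

\begin{proof}
(i) The point $q_1$ lies in no $P_k$, and by \eqref{eq:pingpong} its image lies in $P_{k_1}$.

(ii) Suppose $\gamma a_j=a_l$ with $j\ne l$, and write $\gamma$ as a reduced word. A last letter $s_j$ can be deleted because $s_ja_j=a_j$, and then a first letter $s_l$ can be deleted because $s_l^{-1}a_l=a_l$. What remains is a reduced word $s_{k_1}\cdots s_{k_m}$ sending $a_j$ to $a_l$, either empty or with $k_m\ne j$ and $k_1\ne l$. It is not empty, since $a_j\neq a_l$. As $a_j\in P_j$, we have $a_j\notin P_{k_m}$, so $a_l\in P_{k_1}$ by \eqref{eq:pingpong}. This contradicts $a_l\in P_l$.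

(iii) The stabilizer of $b$ is finite, so $\beta$ has finite order. Write $\beta$ as a nonempty reduced word. If it has length at least $2$ and equal first and last letters, then its length is at least $3$, and conjugation by the first letter deletes these two letters. Repeating this, we find that $\beta$ is conjugate in $\Gamma$ to a single letter $s_k$ or to a reduced word of length $m\ge2$ with $k_1\ne k_m$. In the second case all positive powers of the word are nonempty reduced words, so its order is infinite by (i). Hence $\beta=\gamma s_k\gamma^{-1}$ with $\gamma\in\Gamma$, and its only fixed point is $\gamma a_k$.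
\end{proof}

\subsection{A set that determines the group}

The orbit $\Gamma q_1$ is closed and discrete and $q_1$ has trivial stabilizer, so
\[
\delta=\min_{\gamma\in\Gamma\setminus\{1\}}d(q_1,\gamma q_1)>0 .
\]
On a geodesic ray from $q_1$ let $q_2$ and $q_3$ be the points at distance $\delta/40$ and $3\delta/40$. Then $Q=\{q_1,q_2,q_3\}$ lies within distance $\delta/10$ of $q_1$, and its three pairwise distances $\delta/40$, $2\delta/40$, $3\delta/40$ are distinct. Thus $\Gamma Q$ consists of small, widely separated clusters, none of which has a symmetry.

\begin{lemma}\label{lem:Q}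
\begin{itemize}
\item[(i)] Every point of $\Gamma Q$ has trivial stabilizer in $\Gamma$. In particular $\Gamma Q$ is disjoint from every $\Gamma a_k$.
\item[(ii)] If $\beta\in\operatorname{Aut}(\mathbb{H})$ and $\beta(\Gamma Q)=\Gamma Q$, then $\beta\in\Gamma$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) If $\gamma q_i=q_i$, then $d(\gamma q_1,q_1)\le d(\gamma q_1,\gamma q_i)+d(q_i,q_1)<\delta/5$, so $\gamma=1$. Stabilizers along an orbit are conjugate, and the stabilizer of $a_k$ contains $s_k$.

(ii) Write $\beta(q_i)=\gamma_iq_{l_i}$ with $\gamma_i\in\Gamma$. For any $i,i'$,
\[
d(\gamma_iq_1,\gamma_{i'}q_1)\le d(\gamma_iq_1,\gamma_iq_{l_i})+d(\beta q_i,\beta q_{i'})+d(\gamma_{i'}q_{l_{i'}},\gamma_{i'}q_1)<\tfrac\delta{10}+\tfrac\delta5+\tfrac\delta{10}<\delta .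
\]
So $\gamma_{i'}^{-1}\gamma_i$ moves $q_1$ by less than $\delta$, and all $\gamma_i$ equal one element $\gamma$. The isometry $\gamma^{-1}\beta$ permutes $Q$. It preserves each two-point subset of $Q$, because the three distances are distinct, and hence it fixes the remaining point in each case. So $\gamma^{-1}\beta$ has three fixed points and is the identity.
\end{proof}

\subsection{The domain and its automorphisms}

For $j\in\mathbb{N}$ put
\[
A_j=\Gamma Q\cup\bigcup_{1\le k<j}\Gamma a_k .
\]
Each $A_j$ is a finite union of orbits, so it is nonempty, $\Gamma$-invariant, closed and discrete. By Lemmas~\ref{lem:gamma}(ii) and~\ref{lem:Q}(i),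
\begin{equation}\label{eq:chain}
A_1\subsetneq A_2\subsetneq\cdots,\qquad\text{and for } b\in\Gamma a_k:\quad b\in A_j\iff j>k .
\end{equation}
Let
\[
M=R\times\mathbb{H}\times\mathbb{H}^{n-2},\qquad E=\bigcup_{j\in\mathbb{N}}\{x_j\}\times A_j\times\mathbb{H}^{n-2},\qquad D=M\setminus E .
\]
The set $\bigcup_j\{x_j\}\times A_j$ is closed and discrete in $R\times\mathbb{H}$, because $\{x_j\}_j$ is closed and discrete in $R$ and each $A_j$ is so in $\mathbb{H}$. Hence $E$ is a closed complex submanifold of codimension $2$, and $D$ is connected. By Proposition~\ref{prop:R} and $\mathbb{H}\cong\Delta_\varepsilon\cong\Delta$, the manifold $M$ is biholomorphic to the bounded domain $D_2\times\Delta^{n-2}$. So $D$ is biholomorphic to a bounded domain in $\mathbb{C}^n$, and we may work with $D$ itself.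

\begin{proposition}\label{prop:aut}
The automorphisms of $D$ are exactly the restrictions of the maps $\varphi\times\beta\times\Theta$ with $\varphi\in\{\mathrm{id},\sigma\}$, $\beta\in\Gamma$ and $\Theta\in\operatorname{Aut}(\mathbb{H}^{n-2})$.
\end{proposition}

\begin{proof}
Such a map preserves $E$, since $\varphi(x_j)=x_j$ and $\beta(A_j)=A_j$. Conversely let $F\in\operatorname{Aut}(D)$.

\emph{Step 1: $F$ extends to $M$.} View $M$ inside $\Sigma\times\mathbb{C}\times\mathbb{H}^{n-1}$. The component $w\circ F$ is bounded by $\sqrt2$ and extends to $M$. Each other component of $F$ takes values in $\Sigma$ or $\mathbb{H}$; composed with a biholomorphism onto $\Delta$ it becomes a holomorphic function $\eta:D\to\Delta$. It extends to $M$ with $|\eta|\le1$. If $|\eta|=1$ at some point, then $\eta$ is a constant of modulus $1$ by the maximum principle, which is false on $D$. So the extended components take values in $\Sigma$ and $\mathbb{H}$, and the relation $w^2=\sin z$ persists by density. We obtain a holomorphic extension $\hat F:M\to M$. The same holds for $F^{-1}$, and the two extensions are inverse to each other on $D$, hence on $M$. Thus $\hat F\in\operatorname{Aut}(M)$,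 $\hat F(D)=D$ and $\hat F(E)=E$.

\emph{Step 2: $\hat F$ preserves the factor $R$.} The fundamental group singles out this factor. The universal cover of $R$ is $\mathbb{H}$, since $R$ carries the bounded nonconstant function $w$, while bounded holomorphic functions on $\mathbb{C}$ and on the sphere are constant. The deck group $\Lambda\subset\operatorname{Aut}(\mathbb{H})$ is nontrivial: otherwise $R\cong\mathbb{H}$, and $\sigma\ne\mathrm{id}$ could not have two fixed points. The universal cover of $M$ is $\mathbb{H}^n$ with deck group $\Lambda\times\{1\}$, and $\hat F$ lifts to $\tilde F\in\operatorname{Aut}(\mathbb{H}^n)$ normalizing $\Lambda\times\{1\}$. Write $\tilde F$ as in \eqref{eq:polydisk}, let $i_0=\mu^{-1}(1)$ and $1\ne\lambda\in\Lambda$. Then $\tilde F(\lambda\times1)\tilde F^{-1}$ acts by $\alpha_{i_0}\lambda\alpha_{i_0}^{-1}\ne1$ on the coordinate $y_{i_0}$ and fixes the other coordinates. It lies in $\Lambda\times\{1\}$, so $i_0=1$. Hence $\tilde F=\alpha_1\times\Psi$ with $\Psi\in\operatorname{Aut}(\mathbb{H}^{n-1})$ and $\alpha_1$ normalizing $\Lambda$. The map $\alpha_1$ descends to $\varphi\in\operatorname{Aut}(R)$, and $\hat F=\varphi\times\Psi$.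

\emph{Step 3: the action on $E$.} The projection of $E$ to $R$ is $\{x_j\}_j$, as every $A_j$ is nonempty. So $\varphi(x_j)=x_{\tau(j)}$ for a bijection $\tau$ of $\mathbb{N}$, and $\Psi(A_j\times\mathbb{H}^{n-2})=A_{\tau(j)}\times\mathbb{H}^{n-2}$. By \eqref{eq:polydisk} the first component of $\Psi$ is an automorphism of $\mathbb{H}$ applied to one variable. If this were a variable of $\mathbb{H}^{n-2}$, the first component would map $A_j\times\mathbb{H}^{n-2}$ onto $\mathbb{H}\neq A_{\tau(j)}$. So $\Psi=\beta\times\Theta$ with $\beta\in\operatorname{Aut}(\mathbb{H})$, $\Theta\in\operatorname{Aut}(\mathbb{H}^{n-2})$ and $\beta(A_j)=A_{\tau(j)}$. If $j<j'$, then $A_j\subsetneq A_{j'}$, so $A_{\tau(j)}\subsetneq A_{\tau(j')}$, and $\tau(j)<\tau(j')$ by \eqref{eq:chain}. An increasing bijection of $\mathbb{N}$ is the identity. Therefore $\beta$ preserves $A_1=\Gamma Q$, so $\beta\in\Gamma$ by Lemma~\ref{lem:Q}(ii), and $\varphi$ fixes every $x_j$.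

\emph{Step 4: $\varphi\in\{\mathrm{id},\sigma\}$.} The commutator $\varphi\sigma\varphi^{-1}\sigma^{-1}$ fixes $x_1$, and its derivative there is a product of four scalars equal to $1$. Its lift to $\mathbb{H}$ that fixes a point over $x_1$ has derivative $1$ at that point and is the identity. So $\varphi$ commutes with $\sigma$, and $z\circ\varphi$ is constant on the fibers $\{x,\sigma x\}$ of $z:R\to\Sigma$. Hence $z\circ\varphi=\psi\circ z$ for a map $\psi:\Sigma\to\Sigma$. It is continuous because $z$ is open and onto, holomorphic off $\pi\mathbb{Z}$ because $z$ has local holomorphic inverses there, and so holomorphic everywhere. It fixes every $k\pi$, and $\Sigma\cong\mathbb{H}$, so $\psi=\mathrm{id}$. Thus $\varphi(x)\in\{x,\sigma x\}$ for all $x\in R$. One of the sets $\{\varphi(x)=x\}$, $\{\varphi(x)=\sigma x\}$ is uncountable and has an accumulation point, and the identity theorem on the connected surface $R$ finishes the proof.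
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:unbounded}]
Let $F=\varphi\times\beta\times\Theta$ be as in Proposition~\ref{prop:aut}, and suppose that
\[
\operatorname{Fix}(F)=\bigl(\operatorname{Fix}(\varphi)\times\operatorname{Fix}(\beta)\times\operatorname{Fix}(\Theta)\bigr)\setminus E
\]
is discrete and nonempty. Pick $b\in\operatorname{Fix}(\beta)$ and $e\in\operatorname{Fix}(\Theta)$. If $\varphi=\mathrm{id}$, then $\operatorname{Fix}(F)$ contains $(R\setminus\{x_j\}_j)\times\{b\}\times\{e\}$, which is not discrete. So $\varphi=\sigma$. If $\beta=\mathrm{id}$, then $\operatorname{Fix}(F)$ contains $\{x_1\}\times(\mathbb{H}\setminus A_1)\times\{e\}$, which is not discrete. So $\beta\ne\mathrm{id}$ and $\operatorname{Fix}(\beta)=\{b\}$. By Lemma~\ref{lem:gamma}(iii), $b\in\Gamma a_k$ for some $k$, and \eqref{eq:chain} gives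
\[
\operatorname{Fix}(F)=\{x_1,\dots,x_k\}\times\{b\}\times\operatorname{Fix}(\Theta).
\]
Hence $\operatorname{Fix}(\Theta)$ is discrete. It is also connected. This is a case of Vigu\'e's theorem and can be seen directly: identify $\mathbb{H}^{n-2}$ with $\Delta^{n-2}$ factor by factor so that $e$ becomes $0$; then each $\alpha_i$ in \eqref{eq:polydisk} fixes $0$ and is a rotation, so $\Theta$ is linear and $\operatorname{Fix}(\Theta)$ is convex. Thus $\operatorname{Fix}(\Theta)=\{e\}$ and $\#\operatorname{Fix}(F)=k<\infty$.

Conversely, let $\Theta_0$ act by $y\mapsto-1/y$ on each factor of $\mathbb{H}^{n-2}$, and let $F_k=\sigma\times s_k\times\Theta_0\in\operatorname{Aut}(D)$. By \eqref{eq:chain},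
\[
\operatorname{Fix}(F_k)=\{x_1,\dots,x_k\}\times\{a_k\}\times\{(i,\dots,i)\},
\]
so every $k\in\mathbb{N}$ occurs.
\end{proof}

\section{Bounds by the total Betti number}\label{sec:compact}

\subsection{Compact groups of automorphisms}

We recall results of H.~Cartan. For a bounded domain $D$, the group $\operatorname{Aut}(D)$ with the topology of locally uniform convergence is a Lie group acting continuously on $D$, and the isotropy group $\{h:h(x)=x\}$ of every point $x$ is compact. This is where boundedness enters the positive results. Averaging over a compact group linearizes its action near a fixed point.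

\begin{lemma}\label{lem:linear}
Let $H\subset\operatorname{Aut}(D)$ be a compact subgroup and $x\in\operatorname{Fix}(H)$. Let $H$ act on $\mathbb{C}^n=T_xD$ by $h\mapsto dh_x$, with fixed subspace $(T_xD)^H$. There is a biholomorphic map $\psi$ of a neighborhood $U$ of $x$ onto a ball $B$ centered at $0$ with $\psi(x)=0$ and $\psi(U\cap\operatorname{Fix}(H))=B\cap(T_xD)^H$. Consequently $\operatorname{Fix}(H)$ is a closed complex submanifold of $D$, whose components may have different dimensions; every point of $D$ has a neighborhood meeting at most one component; and $x$ is isolated in $\operatorname{Fix}(H)$ if and only if $(T_xD)^H=0$.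
\end{lemma}

\begin{proof}
With normalized Haar measure on $H$ put $\psi(z)=\int_H(dh_x)^{-1}\bigl(h(z)-x\bigr)\,dh$ for $z\in D$. The map $h\mapsto dh_x$ is continuous by the Cauchy estimates, so $\psi$ is holomorphic, $\psi(x)=0$ and $d\psi_x=I$. For $k\in H$ we have $(dh_x)^{-1}=dk_x\circ(d(hk)_x)^{-1}$, and right invariance of Haar measure gives $\psi\circ k=dk_x\circ\psi$. Let $\psi$ be injective on a neighborhood $U_1$ of $x$. Since $H$ is compact and fixes $x$, there is a neighborhood $U_2\subset U_1$ of $x$ with $h(U_2)\subset U_1$ for all $h\in H$. For $z\in U_2$ we have $h(z)=z$ if and only if $\psi(h(z))=\psi(z)$, that is, $dh_x\psi(z)=\psi(z)$. Take a ball $B\subset\psi(U_2)$ and $U=U_2\cap\psi^{-1}(B)$. The consequences follow because $\operatorname{Fix}(H)$ is closed and $B\cap(T_xD)^H$ is connected.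
\end{proof}

Now let $f$ and $K$ be as in Theorem~\ref{thm:betti}. The group $K$ is a closed subgroup of the isotropy group of a fixed point of $f$, so it is a compact abelian Lie group, and $\operatorname{Fix}(K)=\operatorname{Fix}(f)$ by continuity of the action. The identity component $T=K^0$ is a torus $(S^1)^r$, $r\ge0$. The finite group $K/T$ is generated by the image of $f$, because $\langle f\rangle$ is dense; let $m$ be its order. Since $f^m\in T$ and every element of a torus has an $m$-th root, there is $t_0\in T$ with $t_0^m=f^m$. The element $ft_0^{-1}$ has $m$-th power $1$ and its image generates $K/T$, so it generates a copy of $\mathbb{Z}/m$ that meets $T$ trivially. Thus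
\begin{equation}\label{eq:K}
K\cong T\times\mathbb{Z}/m .
\end{equation}
Both proofs below replace $K$ by an increasing sequence of finite subgroups with dense union. By continuity, the fixed point sets of such subgroups decrease and have intersection $\operatorname{Fix}(K)=\operatorname{Fix}(f)$. The topological tool dictates the subgroups: $p$-groups in (a), cyclic groups in (b).

\subsection{Groups of prime power order}

The tool is Floyd's inequality \cite[Theorem III.7.9]{Bredon}: if $\mathbb{Z}/p$, $p$ prime, acts on a finite-dimensional paracompact space $Y$, then
\begin{equation}\label{eq:floyd}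
\sum_i\dim\check H^i(Y^{\mathbb{Z}/p};\mathbb{F}_p)\le\sum_i\dim\check H^i(Y;\mathbb{F}_p),
\end{equation}
where $Y^{\mathbb{Z}/p}$ is the fixed point set and $\check H$ is \v{C}ech cohomology. We apply it only to submanifolds of $D$, where \v{C}ech and singular cohomology agree.

\begin{proof}[Proof of Theorem~\ref{thm:betti}(a)]
Let $m$ be a power of $p$ and $\Pi_j=T[p^j]\times\mathbb{Z}/m$, where $T[p^j]=\{t\in T:t^{p^j}=1\}$. These are finite abelian $p$-groups; this is the only use of the hypothesis on $m$. They increase with $j$, and their union is dense in $K$ because the roots of unity of $p$-power order are dense in $S^1$.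

We do not know that $\operatorname{Fix}(\Pi_j)$ ever equals $\operatorname{Fix}(f)$, but we can control finitely many points at a time. Let $\Xi\subset\operatorname{Fix}(f)$ be finite and $x\in\Xi$. The subspaces $(T_xD)^{\Pi_j}$ decrease, so they are eventually constant, and by density their intersection is $(T_xD)^K$, which is $0$ by Lemma~\ref{lem:linear}. So for some $j$ every $x\in\Xi$ is isolated in $\operatorname{Fix}(\Pi_j)$. The indicator functions of the points of $\Xi$ are then linearly independent locally constant functions on $\operatorname{Fix}(\Pi_j)$, and $\dim H^0(\operatorname{Fix}(\Pi_j);\mathbb{F}_p)\ge\#\Xi$.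

Choose subgroups $1=H_0\subset H_1\subset\dots\subset H_l=\Pi_j$ with $H_{i+1}/H_i\cong\mathbb{Z}/p$, and let $Y_i=\operatorname{Fix}(H_i)$, a closed submanifold of $D$ by Lemma~\ref{lem:linear}. Since $\Pi_j$ is abelian, $H_{i+1}$ preserves $Y_i$, and $H_{i+1}/H_i$ acts on $Y_i$ with fixed point set $Y_{i+1}$. Applying \eqref{eq:floyd} $l$ times, from $Y_0=D$ to $Y_l=\operatorname{Fix}(\Pi_j)$, gives $\#\Xi\le\sum_i\dim H^i(D;\mathbb{F}_p)$. The finite set $\Xi$ was arbitrary.
\end{proof}

\subsection{Smooth extension to the boundary}

Assume the hypothesis of Theorem~\ref{thm:betti}(b), so that $\overline D$ is a compact manifold with boundary. We want to count fixed points with the Lefschetz formula. For $z\mapsto1/z$ on the closed annulus the trace is $1$ on $H^0$ and $-1$ on $H^1$, and the alternating sum $1-(-1)=2$ is the number of fixed points. In general the difficulty is that the map may have fixed points on $\partial D$. An invariant collar of $\partial D$ excludes them, and a collar is made invariant by averaging. The hypothesis extends each element of $K$ separately and says nothing about continuity of the action of $K$ on $\overline D$, so we average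 over finite subgroups only. We then have to find a finite cyclic subgroup with the same fixed points as $f$.

\begin{lemma}\label{lem:collar}
Let $G\subset\operatorname{Aut}(D)$ be a finite subgroup. Then $G$ acts smoothly on $\overline D$, and there is a diffeomorphism $c$ of $\partial D\times[0,\eta)$ onto an open neighborhood of $\partial D$ in $\overline D$ with $c(\zeta,0)=\zeta$ and $h(c(\zeta,\tau))=c(h(\zeta),\tau)$ for $h\in G$. Moreover:
\begin{itemize}
\item[(i)] $\operatorname{Fix}(G)\subset D$ has finitely many components;
\item[(ii)] if $\operatorname{Fix}(G)$ is discrete, then no point of $\partial D$ is fixed by $G$.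
\end{itemize}
\end{lemma}

\begin{proof}
Extensions to $\overline D$ are unique because $D$ is dense, so they form an action, and they map $\partial D$ to itself. Let $\nu_0$ be a smooth vector field on $\overline D$ that points strictly into $D$ along $\partial D$, and let $\nu=\sum_{h\in G}h_*\nu_0$. A diffeomorphism of $\overline D$ maps strictly inward vectors to strictly inward vectors, and sums of such vectors are strictly inward. So $\nu$ is $G$-invariant and strictly inward. Let $\tau\mapsto c(\zeta,\tau)$ be the integral curve of $\nu$ starting at $\zeta\in\partial D$. For small $\eta$ this is a collar, by the usual proof of the collar neighborhood theorem. Both $h(c(\zeta,\cdot))$ and $c(h(\zeta),\cdot)$ are integral curves of $\nu$ starting at $h(\zeta)$, so they agree. As $c$ is injective, $c(\zeta,\tau)$ is fixed by $G$ if and only if $\zeta$ is.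

(ii) If $\zeta\in\partial D$ is fixed, then $\operatorname{Fix}(G)$ contains the arc $c(\{\zeta\}\times(0,\eta))$.

(i) The set $C=\overline D\setminus c(\partial D\times[0,\eta/2))$ is a compact subset of $D$. A point of $\operatorname{Fix}(G)$ outside $C$ has the form $c(\zeta,\tau)$ with $0<\tau<\eta/2$ and $\zeta$ fixed, and the arc $c(\{\zeta\}\times[\tau,\eta/2])\subset\operatorname{Fix}(G)$ joins it to $C$. So every component meets $C$. By Lemma~\ref{lem:linear}, $C$ is covered by finitely many open sets each meeting at most one component.
\end{proof}

\begin{lemma}\label{lem:chain}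
Let $Y_1\supset Y_2\supset\cdots$ be closed complex submanifolds of $D$, each with finitely many components. Then $Y_j=Y_{j+1}$ for all large $j$.
\end{lemma}

The finiteness assumption is needed: from an infinite closed discrete set one can remove one point at a time.

\begin{proof}
Let $\omega(Y)=(\omega^n,\dots,\omega^0)$, where $\omega^e$ is the number of $e$-dimensional components of $Y$, and order these vectors lexicographically. This is a well-ordering, so it suffices to show that $\omega(Y')<\omega(Y)$ whenever $Y'\subsetneq Y$ are two such submanifolds. Each component $Z'$ of $Y'$ lies in a component $Z$ of $Y$, and $\dim Z'\le\dim Z$. If the dimensions agree, then $Z'$ is open and closed in $Z$, so $Z'=Z$. Since $Y\not\subset Y'$, some component of $Y$ is not a component of $Y'$; let $e_0$ be the largest dimension of such a component.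

Let $Z'\subset Z$ be as above with $\dim Z'\ge e_0$. If $\dim Z>e_0$, then $Z$ is a component of $Y'$ by the choice of $e_0$, and it contains the component $Z'$, so $Z'=Z$. If $\dim Z=e_0$, then $\dim Z'=\dim Z$ and again $Z'=Z$. So every component of $Y'$ of dimension at least $e_0$ is a component of $Y$. For $e>e_0$ the converse holds by the choice of $e_0$, so $\omega^e(Y')=\omega^e(Y)$. For $e=e_0$ at least one component of $Y$ is missing from $Y'$, so $\omega^{e_0}(Y')<\omega^{e_0}(Y)$.
\end{proof}

We use the Lefschetz fixed point theorem in the following form. Let $\phi$ be a smooth self-map of a compact manifold $Z$ with boundary, with finitely many fixed points, all in the interior and all with $\det(I-d\phi_x)\ne0$. Then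
\begin{equation}\label{eq:lefschetz}
\sum_{\phi(x)=x}\operatorname{sign}\det(I-d\phi_x)=L(\phi):=\sum_i(-1)^i\operatorname{tr}\bigl(\phi^*|H^i(Z;\mathbb{Q})\bigr).
\end{equation}
For a map compatible with a collar as in Lemma~\ref{lem:collar}, this follows from the case without boundary: the induced map of the double of $Z$ has each fixed point twice, its Lefschetz number is $2L(\phi)-L(\phi|\partial Z)$ by the Mayer--Vietoris sequence, and $L(\phi|\partial Z)=0$ because $\phi$ has no fixed point on $\partial Z$.

\begin{proof}[Proof of Theorem~\ref{thm:betti}(b)]
In \eqref{eq:K} choose distinct primes $p_1,\dots,p_r$ that do not divide $m$, one for each circle factor of $T$. Let $G_j\subset K$ be the product of $\mathbb{Z}/m$ and the groups of $p_i^j$-th roots of unity in the $i$-th circle. The factors are cyclic of pairwise coprime orders, so $G_j$ is cyclic, with generator $f_j$ say. The $G_j$ increase and have dense union. By Lemmas~\ref{lem:linear}, \ref{lem:collar}(i) and~\ref{lem:chain}, the sets $\operatorname{Fix}(G_j)=\operatorname{Fix}(f_j)$ are eventually constant, hence equal to their intersection $\operatorname{Fix}(f)$. Fix such a $j$ and let $\phi=f_j$.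

The set $\operatorname{Fix}(\phi)=\operatorname{Fix}(f)$ is discrete, so it is finite by Lemma~\ref{lem:collar}(i), and $\phi$ has no fixed point on $\partial D$ by Lemma~\ref{lem:collar}(ii). At $x\in\operatorname{Fix}(\phi)$ the complex linear map $A=d\phi_x$ does not have the eigenvalue $1$, by Lemma~\ref{lem:linear} applied to $G_j$. Holomorphy now makes all signs in \eqref{eq:lefschetz} positive:
\[
\det\nolimits_{\mathbb{R}}(I-A)=|\det\nolimits_{\mathbb{C}}(I-A)|^2>0 .
\]
So $\#\operatorname{Fix}(f)=L(\phi)$, computed on $\overline D$. Since $\phi$ has finite order, the eigenvalues of $\phi^*$ are roots of unity, and $|\operatorname{tr}(\phi^*|H^i)|\le\dim H^i$. Hence $\#\operatorname{Fix}(f)\le\sum_i\dim H^i(\overline D;\mathbb{Q})$. This number is finite because $\overline D$ is a compact manifold, and it equals $\sum_i\dim H^i(D;\mathbb{Q})$ because pushing along the collar shows that the inclusion $D\subset\overline D$ is a homotopy equivalence.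
\end{proof}

\section{Automorphism groups with finitely many components}\label{sec:components}

An automorphism with a fixed point lies in a compact subgroup. When $\operatorname{Aut}(D)$ has finitely many components, all compact subgroups are conjugate into one of them, $L$, and we show that a discrete fixed point set is determined, up to conjugation, by the component of $L$ that contains the automorphism.

\begin{example}\label{ex:bidisk}
Let $D=\Delta^2$, let $L^0$ be the torus of maps $(z,w)\mapsto(\alpha z,\beta w)$ with $|\alpha|=|\beta|=1$, let $g(z,w)=(w,z)$ and $L=L^0\cup gL^0$. An element of $gL^0$ has the form $y(z,w)=(\alpha w,\beta z)$. Choose $\lambda$ with $\lambda^2=\alpha\beta$. Conjugating $y$ by $(z,w)\mapsto(\mu z,w)$ gives $(z,w)\mapsto(\mu\alpha w,\mu^{-1}\beta z)$, which for $\mu=\lambda/\alpha$ is $(z,w)\mapsto(\lambda w,\lambda z)$. So every element of $gL^0$ is conjugate into $gS$, where $S$ is the circle of scalar maps, which commute with $g$. The elements with $\lambda^2=1$, among them $g$, fix a whole disk. All others fix only the origin, and $\{0\}=\operatorname{Fix}(g)\cap\operatorname{Fix}(S)$.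
\end{example}

The example shows that $\operatorname{Fix}(g)$ for one representative $g$ is not the right invariant of the component, while $\operatorname{Fix}(g)\cap\operatorname{Fix}(S)$ is. The reduction to $gS$ holds in general; for $g=1$ it says that every element of a compact connected Lie group is conjugate into a given maximal torus.

\begin{lemma}[de Siebenthal]\label{lem:siebenthal}
Let $L$ be a compact Lie group, $g\in L$, and let $S$ be a maximal torus of the identity component of the centralizer $Z_L(g)$. Then every $y\in gL^0$ is conjugate by an element of $L^0$ to an element of $gS$.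
\end{lemma}

\begin{proof}
Let $\mathfrak{l}$ and $\mathfrak{s}$ be the Lie algebras of $L$ and $S$. The plan is to find $h\in gS$ such that the directions normal to the conjugacy orbit of $h$ lie in $\mathfrak{s}$, and to reach $y$ from this orbit along a normal geodesic.

\emph{There is $h\in gS$ with $\ker(\operatorname{Ad}h-1)=\mathfrak{s}$.} Decompose $\mathfrak{l}\otimes\mathbb{C}=\bigoplus_\lambda\mathfrak{l}_\lambda$, where $\lambda$ runs over finitely many characters $S\to S^1$ and $\operatorname{Ad}s$ acts on $\mathfrak{l}_\lambda$ as the scalar $\lambda(s)$. Since $g$ commutes with $S$, the map $\operatorname{Ad}g$ preserves each $\mathfrak{l}_\lambda$, and $\operatorname{Ad}(gs)=\lambda(s)\operatorname{Ad}g$ there. For $\lambda\ne1$ this map has the eigenvalue $1$ only if $\lambda(s)=\mu^{-1}$ for an eigenvalue $\mu$ of $\operatorname{Ad}g$. Each such condition defines the empty set or a coset of $\ker\lambda$, which has smaller dimension than $S$ because $S$ is connected. Choose $s_0\in S$ outside these finitely many sets and put $h=gs_0$. Then $\ker(\operatorname{Ad}h-1)$ lies in the summand with $\lambda=1$, where $\operatorname{Ad}h=\operatorname{Ad}g$.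 So in $\mathfrak{l}$ it consists of the $Y$ that are fixed by $\operatorname{Ad}g$ and commute with $\mathfrak{s}$, that is, of the centralizer of $\mathfrak{s}$ in the Lie algebra of $Z_L(g)$. This centralizer is $\mathfrak{s}$: for $Y$ in it, the closure of $\exp(\mathfrak{s}+\mathbb{R}Y)$ is a torus in $Z_L(g)^0$ containing $S$, so it equals $S$.

\emph{The geodesic.} Fix an $\operatorname{Ad}L$-invariant inner product on $\mathfrak{l}$ and the corresponding bi-invariant Riemannian metric on $L$. Its geodesics through $h$ are the curves $t\mapsto h\exp(tX)$. Since $L^0$ is normal, it acts by conjugation on the compact connected manifold $gL^0$, and it acts by isometries. The orbit $O$ of $h$ is a compact submanifold. Let $khk^{-1}$, $k\in L^0$, be a point of $O$ nearest to $y$. Replacing $y$ by $k^{-1}yk$, we may assume that $h$ is nearest to $y$. Then $y=h\exp X$ for a minimizing geodesic $h\exp(tX)$, $0\le t\le1$, which is orthogonal to $O$ at $h$ by the first variation formula. From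
\[
\exp(tY)\,h\exp(-tY)=h\,\exp\bigl(t\operatorname{Ad}(h^{-1})Y\bigr)\exp(-tY)
\]
we see that the tangent space of $O$ at $h$, translated to the identity, is the image of $\operatorname{Ad}(h^{-1})-1$. Since $\operatorname{Ad}h$ is orthogonal, the transpose of $\operatorname{Ad}(h^{-1})-1$ is $\operatorname{Ad}h-1$, and the orthogonal complement of the image is $\ker(\operatorname{Ad}h-1)=\mathfrak{s}$. Hence $X\in\mathfrak{s}$ and $y\in hS=gS$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:components}]
The Cartan--Iwasawa--Malcev--Mostow theorem \cite[Ch.~XV, Theorem 3.1]{Hochschild} states that a Lie group $\mathcal{G}$ with finitely many components has a maximal compact subgroup $L$ such that every compact subgroup is conjugate into $L$ and $\mathcal{G}$ is homeomorphic to $L\times\mathbb{R}^q$ for some $q$. Apply it to $\mathcal{G}=\operatorname{Aut}(D)$; this is the only use of the hypothesis. The group $L$ has $c$ components. In each component fix an element $g$ and a torus $S$ as in Lemma~\ref{lem:siebenthal}.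

Let $\operatorname{Fix}(f)$ be nonempty and discrete. Then $f$ lies in a compact isotropy group, so it is conjugate to an element of some component $gL^0$, and by Lemma~\ref{lem:siebenthal} to an element $gs$ with $s\in S$. Since $\operatorname{Fix}(kfk^{-1})=k(\operatorname{Fix}(f))$, conjugation preserves discreteness and cardinality, and we may assume $f=gs$. The torus $S$ commutes with $g$ and $s$, hence with $f$, so it preserves $\operatorname{Fix}(f)$. Its orbits are connected and $\operatorname{Fix}(f)$ is discrete, so $\operatorname{Fix}(f)\subset\operatorname{Fix}(S)$. Then $g=fs^{-1}$ also fixes every point of $\operatorname{Fix}(f)$. Conversely a point fixed by $g$ and by $S$ is fixed by $gs$. Therefore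
\[
\operatorname{Fix}(f)=\operatorname{Fix}(g)\cap\operatorname{Fix}(S),
\]
and the right side is one of $c$ sets chosen in advance. So $\#\operatorname{Fix}(f)$ takes at most $c$ values. If (Q1) holds for $D$, these values are finite, and their maximum (or $0$ if there are none) serves as $m(D)$.
\end{proof}

\begin{remark}
For the domain of Theorem~\ref{thm:unbounded} with $n=2$, Proposition~\ref{prop:aut} gives $\operatorname{Aut}(D)\cong\mathbb{Z}/2\times\Gamma$. The compact subgroups $\{1,F_k\}$ are pairwise non-conjugate, since the involutions $F_k$ have different numbers of fixed points, and by the proof above they cannot all be conjugated into one compact subgroup.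
\end{remark}

\begin{thebibliography}{9}

\bibitem{BL} Bell and Ligocka, Invent. Math. (1980).

\bibitem{Bredon} Bredon, \emph{Introduction to Compact Transformation Groups}.

\bibitem{Fefferman} Fefferman, Invent. Math. (1974).

\bibitem{Hochschild} Hochschild, \emph{The Structure of Lie Groups}.

\bibitem{TJ} Bharathi Thiruvengadam and Jaikrishnan Janardhanan, \emph{Finiteness of the fixed point sets of automorphisms}, arXiv:2604.08452 (2026).

\end{thebibliography}
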